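# Circuit quartics, Wronskians of hyperbolic cubics, and the Choi–Lam form

## 1. The guess: every AM–GM certificate is a Wronskian certificate

There are several ways to see at a glance that a real form is non-negative. It may be a sum of squares. It may be an instance of the inequality between arithmetic and geometric means, or a sum of such instances. Or it may arise as a Wronskian of a hyperbolic polynomial, which is non-negative for reasons having to do with real-rootedness. It is natural to compare these. Today's question is whether the third kind of certificate, with sums allowed, covers the second. The problem comes from H.L. Brian Ng and James Saunderson, "Non-negative polynomials without hyperbolic certificates of non-negativity", arXiv:2508.04027 (2025).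

A first guess would be *yes*. Sums of squares are covered by Wronskians, as we check below, and it is known that some quartic form is both a Wronskian and a sum of AM–GM forms without being a sum of squares. So Wronskians go beyond squares, and they reach at least part of the AM–GM territory. We make the guess precise, test it on small cases, and then see it fail at the first place where the tests no longer apply.

Throughout, $\mathbb N=\{0,1,2,\dots\}$, and $F_{n,d}$ is the space of real forms (homogeneous polynomials) of degree $d$ in $n$ variables.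

**Definition (hyperbolic polynomial).** A form $p\in F_{n,d}$ is *hyperbolic with respect to* $e\in\mathbb R^n$ if $p(e)\ne0$ and, for every $x\in\mathbb R^n$, the univariate polynomial $t\mapsto p(te-x)$ has only real roots. We write $\mathrm{Hyp}_{n,d}(e)$ for the set of such forms. The closed *hyperbolicity cone* $\Lambda_+(p,e)$ is the set of $x$ for which all roots of $t\mapsto p(te-x)$ are non-negative.

For example, $p=z_1z_2z_3$ is hyperbolic with respect to $e=(1,1,1)$: the roots of $p(te-x)=\prod(t-x_i)$ are $x_1,x_2,x_3$, and $\Lambda_+(p,e)$ is the non-negative orthant. On the other hand $x_1^2+x_2^2$ is hyperbolic with respect to no $e$, since $p(te-x)=0$ forces $te=x$, which has no real solution when $x\notin\mathbb Re$.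

For $u\in\mathbb R^n$, $D_up$ is the derivative of $p$ in direction $u$, and $D^2_{uv}p=D_uD_vp$.

**Definition (Wronskian, hyperwron).** For $p\in \mathrm{Hyp}_{n,d}(e)$ and $u,v\in\Lambda_+(p,e)$ put
$$W_{p,u,v}(z)=D_up(z)\,D_vp(z)-p(z)\,D^2_{uv}p(z),$$
a form of degree $2d-2$. A form $f\in F_{m,2y}$ is a *hyperwron* if there are $n$, $d$, $e$, $p\in\mathrm{Hyp}_{n,d}(e)$, $u,v\in\Lambda_+(p,e)$ and a polynomial map $\phi:\mathbb R^m\to\mathbb R^n$, whose components are forms of a common degree, such that $f=W_{p,u,v}\circ\phi$. The set of hyperwrons in $F_{m,2y}$ is $\mathcal W_{m,2y}$, and a *sum of hyperwrons* in $F_{m,2y}$ is a finite sum of elements of $\mathcal W_{m,2y}$.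

The basic fact about hyperbolic polynomials that we take for granted is that $W_{p,u,v}\ge0$ on all of $\mathbb R^n$. Hence every hyperwron is non-negative. To see one, take $p=z_1z_2z_3$ and $u=v=e=(1,1,1)$. Then $D_ep=z_1z_2+z_2z_3+z_3z_1$ and $D^2_{ee}p=2(z_1+z_2+z_3)$, so
$$W_{p,e,e}=(z_1z_2+z_2z_3+z_3z_1)^2-2z_1z_2z_3(z_1+z_2+z_3)=z_1^2z_2^2+z_2^2z_3^2+z_3^2z_1^2 .$$

**Definition (circuit polynomial, in the sense of Iliman and de Wolff).** A circuit polynomial in $m$ variables has the form
$$g(x)=\sum_{j=0}^rc_jx^{\alpha(j)}+c_\beta x^\beta,$$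
where $\alpha(0),\dots,\alpha(r)\in(2\mathbb N)^m$ are affinely independent, all $c_j>0$, $c_\beta\in\mathbb R$, and $\beta\in\mathbb N^m$ lies in the relative interior of the simplex $\mathrm{conv}\{\alpha(0),\dots,\alpha(r)\}$. A *sum of non-negative circuit polynomials* is a finite sum of circuit polynomials each non-negative on $\mathbb R^m$. For a form $f\in F_{m,2y}$ we require all exponent vectors occurring to have total degree $2y$.

The smallest instructive example is $x^4+y^4+cx^2y^2$, with $\alpha$'s $(4,0),(0,4)$ and $\beta=(2,2)$ their midpoint. It equals $(x^2-y^2)^2+(c+2)x^2y^2$ and takes the value $2+c$ at $(1,1)$, so it is non-negative exactly when $c\ge-2$.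

The guess is now: *for all $m,y\geq 1$, every form in $F_{m,2y}$ that is a sum of non-negative circuit polynomials is a hyperwron, or at least a finite sum of elements of $\mathcal W_{m,2y}$.*

## 2. Small cases, where everything is a sum of squares

Two elementary facts are used all through the talk.

**Fact 1.** *Hyperwrons are preserved by linear substitutions, in particular by restriction to coordinate subspaces, and by multiplication with positive scalars.*

If $f=W_{p,u,v}\circ\phi$ and $L$ is linear, then $f\circ L=W_{p,u,v}\circ(\phi\circ L)$, and the components of $\phi\circ L$ are again forms of a common degree. For $t>0$ we have $tW_{p,u,v}=W_{p,tu,v}$, and $tu\in\Lambda_+(p,e)$.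

**Fact 2.** *Every sum of squares $\sum_{i=0}^Nh_i^2$ of forms of degree $y$ is a hyperwron.*

Take $p=z_0^2-\sum_{i\ge1}z_i^2$ and $u=v=e=e_0$. The roots of $t\mapsto p(te_0-x)$ are $x_0\pm(\sum_{i\ge1}x_i^2)^{1/2}$, so $p$ is hyperbolic, and $e_0\in\Lambda_+(p,e_0)$. Then
$$W=(2z_0)^2-2p=2\sum_{i\ge0}z_i^2,$$
and $\phi=(h_0,\dots,h_N)/\sqrt2$ gives the claim.

So the guess holds wherever non-negative forms are sums of squares. That covers $2y=2$ (diagonalize the quadratic form), and it covers quartics in $m\le3$ variables by Hilbert's theorem on ternary quartics (1888): a non-negative quartic form in three variables is a sum of squares. The first undecided case is a quartic in four variables. Three AM–GM quartics with inner monomial $x_1x_2x_3x_4$ are easily handled: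
$$\begin{aligned}
x_1^4+x_2^4+x_3^4+x_4^4-4x_1x_2x_3x_4&=(x_1^2-x_2^2)^2+(x_3^2-x_4^2)^2+2(x_1x_2-x_3x_4)^2,\\
2x_1^2x_2^2+x_3^4+x_4^4-4x_1x_2x_3x_4&=(x_3^2-x_4^2)^2+2(x_1x_2-x_3x_4)^2,\\
2x_1^2x_2^2+2x_3^2x_4^2-4x_1x_2x_3x_4&=2(x_1x_2-x_3x_4)^2.
\end{aligned}\tag{1}$$
All three are sums of squares, so the guess survives again. There is one more way to write $(1,1,1,1)$ as such an interior point (Section 7 shows that the list is then complete), and it is the interesting one.

## 3. The Choi–Lam family and the four theorems

For $c\in\mathbb R$ put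
$$f_c=w^4+x^2y^2+y^2z^2+z^2x^2-4c\,wxyz\in F_{4,4}.$$
In the variable order $(w,x,y,z)$ the outer exponents are $(4,0,0,0)$, $(0,2,2,0)$, $(0,0,2,2)$, $(0,2,0,2)$. They are linearly independent, hence affinely independent, and their average is $\beta=(1,1,1,1)$. So $f_c$ is a circuit polynomial. By AM–GM, $w^4+x^2y^2+y^2z^2+z^2x^2\ge4|wxyz|$, so $f_c\ge0$ when $|c|\le1$. The form $f_1$ is the Choi–Lam quartic. For $c=0$ we have a sum of squares of monomials. For $c\ne0$ we leave the world of squares.

**Lemma 3.** *If $c\ne0$, then $f_c$ is not a sum of squares.*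

*Proof.* Suppose $f_c=\sum h_i^2$. The coefficient of $x^4$ in $\sum h_i^2$ is the sum of the squares of the $x^2$-coefficients of the $h_i$. It is $0$, so no $h_i$ contains $x^2$; likewise none contains $y^2$ or $z^2$. Now $w^2x^2$ can arise in $h_i^2$ only as $(wx)^2$ or $w^2\cdot x^2$, and the second is gone. So the sum of the squares of the $wx$-coefficients is the coefficient of $w^2x^2$ in $f_c$, which is $0$, and no $h_i$ contains $wx$; likewise none contains $wy$, $wz$. Hence all $h_i$ lie in $\mathrm{span}(w^2,xy,yz,zx)$. Products of two of these monomials have $w$-degree $0$, $2$ or $4$, so $\sum h_i^2$ contains no $wxyz$. But the coefficient of $wxyz$ in $f_c$ is $-4c\neq0$. $\square$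

At this family the guess turns out to be false.

**Theorem 1.** *$f_1$ is a non-negative circuit polynomial that is not a sum of hyperwrons in $F_{4,4}$. In particular it is not a hyperwron.*

**Theorem 2.** *A non-negative circuit quartic form in any number $m$ of variables is a hyperwron if and only if it is a sum of squares. In particular, for $0<|c|\le1$, $f_c$ is not a hyperwron.*

**Theorem 3.** *Some open neighborhood of $f_1$ in $F_{4,4}$ contains no sum of hyperwrons. Hence there are also strictly positive sums of non-negative circuit polynomials that are not sums of hyperwrons. For $2y=4$, all sums of non-negative circuit polynomials in $F_{m,4}$ are sums of hyperwrons if and only if $m\le3$.*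

**Theorem 4.** *There is $c^*\in[\frac1{20},1)$ such that, for $|c|\le1$, $f_c$ is a sum of hyperwrons if $|c|<c^*$ and is not if $|c|>c^*$. In particular $f_{1/20}$ is a sum of hyperwrons but is neither a hyperwron nor a sum of squares, so Theorem 2 does not extend to sums of hyperwrons.*

## 4. A quartic hyperwron factors on a hyperplane

The definition of a hyperwron allows any number of variables $n$, any degree $d$ and any map $\phi$. To rule out all of these we need a consequence of being a hyperwron that involves $f$ alone. For quartics, counting degrees provides one.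

**Lemma 4.** *Let $f\in F_{m,4}$, $m\ge2$, be a nonzero hyperwron. Then either $f$ is a sum of squares, or there is a hyperplane $H\subset\mathbb R^m$ with $f|_H=q_1q_2$ for real quadratic forms $q_1,q_2$ on $H$.*

*Proof.* Let $f=W_{p,u,v}\circ\phi$ with $\deg p=d$ and $\deg\phi=k$. Since $f\neq0$, comparing degrees gives $(2d-2)k=4$, that is, $(d-1)k=2$. So $(d,k)=(2,2)$ or $(3,1)$.

If $(d,k)=(2,2)$, then $W_{p,u,v}$ is a non-negative quadratic form, hence a sum $\sum L_i^2$ of squares of linear forms, and $f=\sum(L_i\circ\phi)^2$.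

If $(d,k)=(3,1)$, then
$$f=BC-AM,\qquad B=(D_up)\circ\phi,\quad C=(D_vp)\circ\phi,\quad A=p\circ\phi,\quad M=(D^2_{uv}p)\circ\phi .$$
Here $B,C$ are quadratic forms, $A$ is cubic, and $M$ is a linear form, possibly $0$. On any hyperplane $H\subset\ker M$ we get $f|_H=B|_HC|_H$. $\square$

All of the hyperbolic structure has been compressed into the statement that the second derivative of a cubic is linear. The question whether $f_c$ is a single hyperwron becomes one about factoring ternary quartics.

## 5. No hyperplane section of $f_c$ factors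

**Lemma 5.** *Let $c\ne0$ be real. There is no hyperplane $H\subset\mathbb R^4$ such that $f_c|_H$ is a product of two real quadratic forms on $H$.*

The hypothesis $c\neq0$ is needed: on $w=z$ we have $f_0=z^4+x^2y^2+y^2z^2+z^2x^2=(x^2+z^2)(y^2+z^2)$.

*Proof.* Suppose $f_c|_H=q_1q_2$. The form $f_c$ is symmetric in $x,y,z$, and we permute these freely. Put $D=x^2y^2+y^2z^2+z^2x^2$; note that $D>0$ at every $(x,y,z)$ not on a coordinate axis. A hyperplane either contains the $w$-axis, or can be written $w=a_1x+a_2y+a_3z$. The second type is split according to whether some $a_i$ vanishes.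

**Case 1: $H=\{(w,x,y,z):(x,y,z)\in\pi\}$ for a plane $\pi\subset\mathbb R^3$ through $0$.** The purpose of this case is to factor a quartic in $w$ with no $w^3$- and no $w^2$-term. On $H$ we have $f_c=w^4-4c\,xyz\,w+D$, with $xyz$ and $D$ restricted to $\pi$. The $w^2$-coefficients of $q_1,q_2$ have product $1$, so after scaling both are $1$. The $w^3$-coefficient vanishes, so
$$q_1=w^2+\ell w+m_1,\qquad q_2=w^2-\ell w+m_2,$$
with $\ell$ linear and $m_1,m_2$ quadratic on $\pi$. Comparing the other coefficients,
$$m_1+m_2=\ell^2,\qquad \ell(m_1-m_2)=4c\,xyz,\qquad m_1m_2=D.\tag{2}$$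

If $\ell=0$, then $m_2=-m_1$ and $D=-m_1^2\le0$ on $\pi$. But $\pi$ contains points off the coordinate axes, where $D>0$. So $\ell\neq0$. From $4m_1m_2=(m_1+m_2)^2-(m_1-m_2)^2$ and (2),
$$4\ell^2D=\ell^6-16c^2x^2y^2z^2\qquad\text{on }\pi.\tag{3}$$

Suppose $xyz\equiv0$ on $\pi$. A product of three linear forms vanishes identically only if one factor does, so $\pi$ is a coordinate plane, say $z=0$. Then $D=x^2y^2$, and (3) divided by $\ell^2$ gives $\ell^4=4x^2y^2$. Hence $\ell$ vanishes at $(x,y)=(1,0)$ and at $(0,1)$, so $\ell=0$, a contradiction.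

Otherwise $x,y,z$ restrict to nonzero linear forms on $\pi$, and by (2) $\ell$ divides $4c\,xyz\neq0$. By unique factorization $\ell$ is a multiple of one of $x,y,z$; by symmetry $\ell=\lambda x$ with $\lambda\ne0$ and $x\not\equiv0$ on $\pi$. Dividing (3) by $x^2$,
$$4\lambda^2D=\lambda^6x^4-16c^2y^2z^2\qquad\text{on }\pi.\tag{4}$$
The plane $\pi$ contains a nonzero point $(0,y_0,z_0)$. There (4) reads $4\lambda^2y_0^2z_0^2=-16c^2y_0^2z_0^2$, so $y_0z_0=0$. By the symmetry $y\leftrightarrow z$ we may assume $(0,1,0)\in\pi$. The equation of $\pi$ then involves only $x$ and $z$, and since $x\not\equiv0$ on $\pi$ it can be written $z=ax$. Now $D=(1+a^2)x^2y^2+a^2x^4$, and comparing coefficients of $x^2y^2$ in (4) gives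
$$4\lambda^2(1+a^2)=-16c^2a^2 .$$
The left side is positive and the right side is not, a contradiction.

**Case 2: $H=\{w=a_1x+a_2y+a_3z\}$ with some $a_i=0$.** The purpose here is to use that $f_c|_H$ has degree only $2$ in one variable. By symmetry $a_1=0$; put $n=a_2y+a_3z$. Then
$$f_c|_H=(y^2+z^2)\,x^2-4c\,yzn\,x+(n^4+y^2z^2).$$
The $x$-degrees of $q_1$ and $q_2$ add to $2$. If both are $1$, the leading coefficients are real linear forms in $y,z$ with product $y^2+z^2$, which is impossible. So one factor, say $q_1$, does not involve $x$, and it divides all three coefficients. From $q_1\mid y^2+z^2$ and $\deg q_1=2$ we get $q_1=\kappa(y^2+z^2)$. So $y^2+z^2$, which is irreducible over $\mathbb R$, divides $4c\,yzn$. If $n\neq0$ this is a nonzero product of real linear forms, which is impossible; so $n=0$ (this is where $c\ne0$ enters). Then the last coefficient is $y^2z^2$, which $y^2+z^2$ does not divide. Contradiction.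

**Case 3: $H=\{w=a_1x+a_2y+a_3z\}$ with all $a_i\neq0$.** This is the main case. The purpose is to determine $q_1,q_2$ completely from their diagonal coefficients and then find an overdetermined system. Put $X_1=a_1x$, $X_2=a_2y$, $X_3=a_3z$. Then
$$f_c|_H=(X_1+X_2+X_3)^4+\sum_{i<j}\kappa_{ij}X_i^2X_j^2-4c\mu\,X_1X_2X_3(X_1+X_2+X_3),$$
with $\kappa_{ij}=(a_ia_j)^{-2}>0$ and $\mu=(a_1a_2a_3)^{-1}$. Let $\beta_i,\beta_i'$ be the coefficients of $X_i^2$ in $q_1,q_2$. The coefficient of $X_i^4$ is $1$, so $\beta_i'=1/\beta_i$.

**Step 3a: the $\beta_i$ may be taken positive.** Fix $i<j$ and set the third variable to $0$. Then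
$$q_1q_2=(X_i+X_j)^4+\kappa_{ij}X_i^2X_j^2>0\qquad\text{for }(X_i,X_j)\ne(0,0):$$
if $X_iX_j\neq0$ the second term is positive, otherwise the first is. So $q_1$ has no nonzero real zero there, it is definite, and $\beta_i,\beta_j$ have the same sign. This holds for all pairs. Replacing $(q_1,q_2)$ by $(-q_1,-q_2)$ if needed, all $\beta_i>0$.

**Step 3b: the mixed coefficients are determined by the $\beta_i$, which are pairwise distinct.** Let $A,A'$ be the coefficients of $X_iX_j$ in $q_1,q_2$. With the third variable set to $0$,
$$\Big(\beta_iX_i^2+AX_iX_j+\beta_jX_j^2\Big)\Big(\tfrac1{\beta_i}X_i^2+A'X_iX_j+\tfrac1{\beta_j}X_j^2\Big)=(X_i+X_j)^4+\kappa_{ij}X_i^2X_j^2 .$$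
The coefficients of $X_i^3X_j$, $X_iX_j^3$, $X_i^2X_j^2$ give
$$\beta_iA'+\frac A{\beta_i}=4,\qquad\beta_jA'+\frac A{\beta_j}=4,\qquad\frac{\beta_i}{\beta_j}+\frac{\beta_j}{\beta_i}+AA'=6+\kappa_{ij}.$$
If $\beta_i=\beta_j$, the third equation says $AA'=4+\kappa_{ij}>4$. But $AA'$ is the product of the two numbers $\beta_iA'$ and $A/\beta_i$, whose sum is $4$, so $AA'\le4$, a contradiction. Thus $\beta_i\ne\beta_j$. Subtracting the first two equations gives $(\beta_i-\beta_j)\big(A'-\frac A{\beta_i\beta_j}\big)=0$, so $A=\beta_i\beta_jA'$. Inserting this in the first equation gives $(\beta_i+\beta_j)A'=4$. Hence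
$$A'=\frac4{\beta_i+\beta_j},\qquad A=\frac{4\beta_i\beta_j}{\beta_i+\beta_j}.\tag{5}$$

**Step 3c: three equations with one common left side.** For $\{i,j,k\}=\{1,2,3\}$ compare coefficients of $X_i^2X_jX_k$. On the $f_c$ side, $(X_1+X_2+X_3)^4$ contributes $12$, the $\kappa$-terms nothing, and the last term $-4c\mu$. On the other side, writing $A_{jk},A_{jk}'$ for the coefficients of $X_jX_k$, the product $q_1q_2$ contributes $\beta_iA_{jk}'+A_{jk}/\beta_i+A_{ij}A_{ik}'+A_{ik}A_{ij}'$. By (5),
$$12-4c\mu=\frac4{\beta_j+\beta_k}\Big(\beta_i+\frac{\beta_j\beta_k}{\beta_i}\Big)+\frac{16\,\beta_i(\beta_j+\beta_k)}{(\beta_i+\beta_j)(\beta_i+\beta_k)}.$$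
Put
$$r_i=\frac{(\beta_i+\beta_j)(\beta_i+\beta_k)}{\beta_i(\beta_j+\beta_k)}=1+\frac{\beta_i^2+\beta_j\beta_k}{\beta_i(\beta_j+\beta_k)}.$$
Then the equation is $12-4c\mu=4(r_i-1)+16/r_i$. The left side does not depend on $i$. So $r_i+4/r_i$ is the same for $i=1,2,3$, and since
$$\Big(r_i+\frac4{r_i}\Big)-\Big(r_j+\frac4{r_j}\Big)=(r_i-r_j)\Big(1-\frac4{r_ir_j}\Big),$$
for each pair $i\ne j$ either $r_i=r_j$ or $r_ir_j=4$.

**Step 3d: the system has no solution with distinct $\beta_i>0$.** We compare the $r_i$ with $2$:
$$r_i-2=\frac{\beta_i^2+\beta_j\beta_k-\beta_i\beta_j-\beta_i\beta_k}{\beta_i(\beta_j+\beta_k)}=\frac{(\beta_i-\beta_j)(\beta_i-\beta_k)}{\beta_i(\beta_j+\beta_k)} .$$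
Relabel so that $\beta_1<\beta_2<\beta_3$. Then $r_1>2$, $r_3>2$ and $r_2<2$. As $r_1r_3>4$, we must have $r_1=r_3$. As $r_1\ne r_2$, we must have $r_1r_2=4$. The equation $r_1=r_3$ reads, after cancelling $\beta_1+\beta_3$, $\beta_3(\beta_1+\beta_2)^2=\beta_1(\beta_2+\beta_3)^2$. The terms $2\beta_1\beta_2\beta_3$ cancel and what remains is
$$(\beta_3-\beta_1)(\beta_2^2-\beta_1\beta_3)=0,$$
so $\beta_2^2=\beta_1\beta_3$. The $r_i$ are homogeneous of degree $0$ in the $\beta$'s, so for this last computation we may take $(\beta_1,\beta_2,\beta_3)=(1/\beta,1,\beta)$ with $\beta>1$. Put $h=\beta+1/\beta$. Then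
$$r_1=\frac{(\frac1\beta+1)\,h}{\frac1\beta(1+\beta)}=h,\qquad r_2=\frac{(1+\frac1\beta)(1+\beta)}{\frac1\beta+\beta}=\frac{h+2}h .$$
So $4=r_1r_2=h+2$, that is, $h=2$ and $\beta=1$, contradicting $\beta>1$. $\square$

**Corollary 6.** *If $c\ne0$ and $|c|\le1$, then $f_c$ is not a hyperwron.*

Indeed, by Lemma 4 it would be a sum of squares, which Lemma 3 excludes, or it would factor on a hyperplane, which Lemma 5 excludes.

## 6. Sums, and the extremality of $f_1$

Can we pass from "not a hyperwron" to "not a sum of hyperwrons" by the same argument? Suppose $f=\sum g_i$ with hyperwrons $g_i$. Each $g_i$ that is not a sum of squares factors on its own hyperplane $H_i$. The $H_i$ differ, so nothing follows about $f$ on any one hyperplane. Nor does the coefficient bookkeeping of Lemma 3 carry over: monomials absent from $f$ may be present in the $g_i$ and cancel. In Section 9 we will meet a hyperwron containing $w^2xz$ for which exactly this happens. By Theorem 4 no general argument can close this gap, because $f_{1/20}$ is a sum of hyperwrons although it is not a hyperwron.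 Whatever we do must use $c=1$, or at least $c$ not small.

What is special about $c=1$ is that $f_1$ has zeros. For $0\le g\le f_1$, they force $g$ to vanish to second order at the same points. For $|c|<1$ we have $f_c=\frac{1+c}2f_1+\frac{1-c}2f_{-1}$, a nontrivial decomposition into non-negative forms. For $c=1$ there is none.

**Lemma 7.** *If $g\in F_{4,4}$ and $0\le g\le f_1$ on $\mathbb R^4$, then $g=Af_1$ for some $A\ge0$.*

*Proof.* We may assume $g\ne0$.

**Step 1: limit the monomials of $g$.** Let $\theta\in\mathbb R^4$, and write $t^\theta\cdot x$ for the point with coordinates $t^{\theta_i}x_i$. Let $M=\max\theta\cdot\alpha$ over the exponents $\alpha$ of $f_1$. For each fixed $x$, as $t\to\infty$,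
$$0\le g(t^\theta\cdot x)\le f_1(t^\theta\cdot x)=O(t^M).$$
Let $M'$ be the highest $\theta$-weight $\theta\cdot\alpha$ among exponents of $g$. The part of $g$ of weight $M'$ is a nonzero polynomial, hence nonzero at some $x$, and for that $x$ the function $g(t^\theta\cdot x)$ grows like a nonzero multiple of $t^{M'}$. So $M'\le M$: every exponent $\alpha$ of $g$ satisfies $\theta\cdot\alpha\le M$.

Take $\theta=(0,-1,-1,1)$ in the order $(w,x,y,z)$. The weights of $w^4,x^2y^2,y^2z^2,z^2x^2,wxyz$ are $0,-4,0,0,-1$, so $M=0$. Hence every exponent of $g$ satisfies $\alpha_z\le\alpha_x+\alpha_y$, and by symmetry also the other two triangle inequalities. Since $\alpha_x+\alpha_y+\alpha_z=4-\alpha_w$, each of $\alpha_x,\alpha_y,\alpha_z$ is at most $(4-\alpha_w)/2$. We list the possibilities for $(\alpha_w;\alpha_x,\alpha_y,\alpha_z)$, up to permuting the last three: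

- $\alpha_w=4$: $(4;0,0,0)$.
- $\alpha_w=3$: the entries are at most $\frac12$, hence $0$, but must sum to $1$; none.
- $\alpha_w=2$: the entries are at most $1$ with sum $2$: $(2;1,1,0)$.
- $\alpha_w=1$: the entries are at most $\frac32$, hence at most $1$, with sum $3$: $(1;1,1,1)$.
- $\alpha_w=0$: the entries are at most $2$ with sum $4$: $(0;2,2,0)$ and $(0;2,1,1)$.

Thus
$$\begin{aligned}g={}&Aw^4+B_1y^2z^2+B_2z^2x^2+B_3x^2y^2+xyz(C_1x+C_2y+C_3z)\\&+w^2(D_1yz+D_2zx+D_3xy)+E\,wxyz .\end{aligned}$$

**Step 2: use the zeros of $f_1$ to fix the coefficients.** At the four points $(1,\epsilon_1,\epsilon_2,\epsilon_3)$ with $\epsilon_i=\pm1$ and $\epsilon_1\epsilon_2\epsilon_3=1$ we have $f_1=1+3-4=0$. So $g=0$ there, and these points are minima of $g\ge0$, so $\nabla g=0$ there. Since $\epsilon_1\epsilon_2\epsilon_3=1$, we have $\epsilon_j\epsilon_k=\epsilon_i$ for $\{i,j,k\}=\{1,2,3\}$. So $\partial_wg=4Aw^3+2w(D_1yz+D_2zx+D_3xy)+E\,xyz=0$ reads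
$$4A+E+2\sum_iD_i\epsilon_i=0 .$$
The sign patterns are $(1,1,1),(1,-1,-1),(-1,1,-1),(-1,-1,1)$, and the functions $1,\epsilon_1,\epsilon_2,\epsilon_3$ on these four points are mutually orthogonal, hence linearly independent. So $D_1=D_2=D_3=0$ and $E=-4A$. Next, $g=0$ reads
$$A+\sum_iB_i+E+\sum_iC_i\epsilon_i=0,$$
so $C_1=C_2=C_3=0$. Finally, with the $C_i$ and $D_i$ gone, $\partial_xg=2B_2z^2x+2B_3xy^2+E\,wyz$, whose value at our points is $\epsilon_1(2B_2+2B_3+E)$. It vanishes, so $B_2+B_3=2A$. In the same way $B_1+B_3=2A$ and $B_1+B_2=2A$. Hence $B_1=B_2=B_3=A$, and $g=Af_1$. Since $A=g(1,0,0,0)$, we have $A\ge0$. $\square$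

*Proof of Theorem 1.* By Section 3, $f_1$ is a non-negative circuit polynomial. Suppose $f_1=\sum g_i$ is a finite sum with $g_i\in\mathcal W_{4,4}$. Hyperwrons are non-negative, so $0\le g_i\le f_1$, and Lemma 7 gives $g_i=t_if_1$ with $t_i\ge0$ and $\sum t_i=1$. Some $t_i$ is positive, and then $f_1=t_i^{-1}g_i$ is a hyperwron by Fact 1. This contradicts Corollary 6. $\blacksquare$

So the guess is false: non-negative circuit polynomials need not be hyperwrons, nor sums of hyperwrons.

## 7. Classifying circuit quartics through graphs (Theorem 2)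

One direction is Fact 2. For the other, let $g=\sum_{j=0}^rc_jx^{\alpha(j)}+c_\beta x^\beta\in F_{m,4}$ be a non-negative circuit form that is a hyperwron. We must show that it is a sum of squares.

**Step 1: reduce to $\beta=(1,1,1,1)$.** Write $\beta=\sum\lambda_j\alpha(j)$ with all $\lambda_j>0$ and $\sum\lambda_j=1$. If a variable occurs in some $x^{\alpha(j)}$, then it occurs in $x^\beta$, since nothing can cancel. So only variables in $\operatorname{supp}\beta$ occur, and $|\operatorname{supp}\beta|\le4$ because $\beta$ has degree $4$. If $|\operatorname{supp}\beta|\le3$, then $g$ is a sum of squares by Hilbert's theorem on ternary quartics. Otherwise $\beta=(1,1,1,1)$ in four variables $x_1,\dots,x_4$.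

**Step 2: list the possible simplices.** View $\alpha(j)=2e_i+2e_k$ with $i\ne k$ as an edge $ik$, and $\alpha(j)=4e_i$ as a loop at $i$, of a graph on $\{1,2,3,4\}$. Different $j$ give different edges. The $\alpha(j)$ lie on the hyperplane of degree-$4$ exponents, which does not pass through $0$, so affine independence of the $\alpha(j)$ is the same as linear independence. The exponents of one component are supported on its vertices, hence each component has at most as many edges (loops included) as vertices. The $i$-th coordinate of $\sum\lambda_j\alpha(j)=\beta$ says that the sum of the $\lambda$'s at vertex $i$, loops counted twice, is $\frac12$. In particular every vertex is covered.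

Suppose that $i$ lies on exactly one edge $ik$ and $i\ne k$. Then this edge has $\lambda=\frac12$. At $k$ the budget $\frac12$ is exhausted, so $k$ lies on no other edge, and the component is a single edge. In any other component all degrees (loops counting $2$) are at least $2$. The sum of the degrees is twice the number of edges, so it is at most twice the number of vertices. Hence all degrees are exactly $2$, and the connected component is a loop at a single vertex or a cycle of length $3$ or $4$. A $4$-cycle is impossible: the alternating sum of its four exponents is $0$, contradicting linear independence. So components are loops on one vertex, edges on two, triangles on three, and the graph is one of: four loops; one edge and two loops; two edges; one triangle and one loop. The weights are $\lambda=\frac14$ for a loop and $\lambda=\frac12$ for an edge component. For a triangle any two of the three weights sum to $\frac12$, so all are $\frac14$.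

**Step 3: normalize the coefficients.** Replacing $x_i$ by $\rho_ix_i$ with $\rho_i>0$ multiplies $c_j$ by $\rho^{\alpha(j)}$. To reach $c_j=4\lambda_j$ we must solve the linear equations $\alpha(j)\cdot(\log\rho_1,\dots,\log\rho_4)=\log(4\lambda_j/c_j)$, which is possible since the $\alpha(j)$ are linearly independent. Being non-negative, a hyperwron or a sum of squares is unaffected. Now evaluate at points with coordinates $\pm1$: we get $4\pm c_\beta\ge0$, so $|c_\beta|\le4$. Then
$$g=\Big(1-\frac{|c_\beta|}4\Big)\sum4\lambda_jx^{\alpha(j)}+\frac{|c_\beta|}4\Big(\sum4\lambda_jx^{\alpha(j)}\pm4x_1x_2x_3x_4\Big).$$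
The first summand is a non-negative combination of squares of monomials.

**Step 4: read off the four cases.** In the first three cases the last bracket is, up to relabeling and a sign change of one variable, exactly the first, second and third line of (1), so $g$ is a sum of squares. In the last case let $w$ be the variable with the loop and $x,y,z$ the variables of the triangle. All $\lambda_j=\frac14$, so $g$ has become $f_c$ with $c_\beta=-4c$ and $|c|\le1$. Restricting to the four variables, $f_c$ is a hyperwron by Fact 1, so $c=0$ by Corollary 6, and $g$ is a sum of squares. The statement on $f_c$ with $0<|c|\le1$ is Corollary 6. $\blacksquare$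

Combined with the known quartic quoted in Section 1, this says that such a quartic cannot be a single circuit polynomial; it has to be a proper sum.

## 8. A neighborhood of $f_1$ without sums of hyperwrons (Theorem 3)

Lemma 7 handles $f_1$ exactly. To get a whole neighborhood we enclose the sums of hyperwrons in a *closed* convex cone that still misses $f_1$. Closedness comes from using the conclusion of Lemma 4 in place of hyperwrons themselves, since that conclusion involves only bounded data.

Let $P\subset F_{4,4}$ be the closed cone of non-negative forms and $\Sigma$ the cone of sums of squares. The cone $\Sigma$ is closed: by Carathéodory, $\dim F_{4,4}$ squares always suffice; if $f_i=\sum_jh_{ij}^2$ converges, the integrals of $h_{ij}^2$ over the sphere are bounded, so the $h_{ij}$ are bounded and a subsequence converges. Let $\mathcal R$ be the set of $f\in F_{4,4}$ such that $f|_H=q_1q_2$ for some hyperplane $H$ and some real quadratic forms $q_1,q_2$ on $H$.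

**Step 1: $\mathcal R$ is closed.** Let $f_i\to f$ with $f_i\in\mathcal R$. Write $f_i\circ\theta_i=q_ir_i$, where $\theta_i:\mathbb R^3\to\mathbb R^4$ is a linear isometric embedding onto the hyperplane for $f_i$, and $q_i,r_i$ are quadratic forms on $\mathbb R^3$. Isometric embeddings form a compact set, so on a subsequence $\theta_i\to\theta$, again an isometric embedding. Rescale so that $\|q_i\|=\|r_i\|$, taking both to be $0$ if the product is $0$. On the compact set of pairs of unit-norm quadratic forms, the continuous function $\|qr\|$ has no zero, because a polynomial ring has no zero divisors. So $\|qr\|\ge\kappa\|q\|\|r\|$ for some $\kappa>0$. Hence $\kappa\|q_i\|^2\le\|f_i\circ\theta_i\|$ is bounded, and on a further subsequence $q_i\to q$, $r_i\to r$ with $f\circ\theta=qr$. So $f\in\mathcal R$, with $H=\theta(\mathbb R^3)$.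

**Step 2: a closed convex cone containing all sums of hyperwrons.** Let $S=(\mathcal R\cap P)\cup\Sigma$. It is closed and stable under multiplication by non-negative scalars. Let $L$ be a linear functional on $F_{4,4}$ that is positive on $P\setminus\{0\}$, such as integration over the unit sphere. On the compact set of unit-norm elements of $P$ it has a positive minimum, so $P\cap\{L=1\}$ is bounded and closed. Hence $S\cap\{L=1\}$ is compact, and so is its convex hull $T$, since we are in finite dimension. Put $K=\operatorname{conv}S$. As $S$ is stable under scaling, $K$ is the set of finite sums of elements of $S$, and $K=\{tb:t\ge0,\ b\in T\}$. It is closed: if $t_ib_i$ converges, then $t_i=L(t_ib_i)$ converges, and a subsequence of the $b_i$ converges in $T$. By Lemma 4 and non-negativity every hyperwron in $F_{4,4}$ lies in $S$, so $K$ contains all sums of hyperwrons.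

**Step 3: $f_1\notin K$.** If $f_1=\sum g_i$ with $g_i\in S\subset P$, then $0\le g_i\le f_1$, so by Lemma 7 some $g_i$ is a positive multiple of $f_1$. Then $f_1\in\mathcal R\cup\Sigma$. But $f_1\notin\mathcal R$ by Lemma 5 and $f_1\notin\Sigma$ by Lemma 3. So $F_{4,4}\setminus K$ is an open neighborhood of $f_1$ that contains no sum of hyperwrons.

**Step 4: a strictly positive example.** For small $\varepsilon>0$ the form $f_1+\varepsilon(w^4+x^4+y^4+z^4)$ lies in this neighborhood. It is positive off $0$, and it is a sum of the non-negative circuit polynomials $f_1$, $\varepsilon(w^4+x^4)+0\cdot w^2x^2$ and $\varepsilon(y^4+z^4)+0\cdot y^2z^2$. By Step 3 it is not a sum of hyperwrons.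

**Step 5: the range of $m$ for quartics.** For $m\le3$ every non-negative quartic form is a sum of squares by Hilbert's theorem, hence a hyperwron by Fact 2. For $m\ge4$ view $f_1$ as an element of $F_{m,4}$. It is still a non-negative circuit polynomial. If it were a sum of hyperwrons in $F_{m,4}$, then restricting to the four variables $w,x,y,z$ would by Fact 1 make it a sum of hyperwrons in $F_{4,4}$, contradicting Theorem 1. $\blacksquare$

## 9. Hermitian cubics and $f_{1/20}$ (Theorem 4)

Now we go the other way and construct hyperwrons that are not sums of squares. By Lemma 4 they must come from cubics $p$ with $\phi$ linear.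

**Step 1: a family of hyperbolic cubics.** Let $B:\mathbb R^{n_1}\times\mathbb R^{n_2}\to\mathbb R^{n_3}$ be bilinear with $|B(y_1,y_2)|\le|y_1||y_2|$, and put
$$p(\tau,s,t,y_1,y_2,y_3)=\tau st+2\langle B(y_1,y_2),y_3\rangle-\tau|y_3|^2-s|y_2|^2-t|y_1|^2,\qquad e=(1,1,1,0,0,0).$$
The purpose of the norm bound is to let us recognize $p$, one point at a time, as a Hermitian determinant. Given a point $\xi=(\tau,s,t,y_1,y_2,y_3)$, put $\rho_i=|y_i|$. Since $|\langle B(y_1,y_2),y_3\rangle|\le\rho_1\rho_2\rho_3$, we can write $\langle B(y_1,y_2),y_3\rangle=\rho_1\rho_2\rho_3\cos\vartheta$. Let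
$$M_\xi=\begin{pmatrix}\tau&\rho_1&\rho_2\\\rho_1&s&\rho_3e^{i\vartheta}\\\rho_2&\rho_3e^{-i\vartheta}&t\end{pmatrix},$$
a Hermitian matrix. Expanding, $\det M_\xi=\tau st-\tau\rho_3^2-t\rho_1^2-s\rho_2^2+2\rho_1\rho_2\rho_3\cos\vartheta=p(\xi)$. Passing from $\xi$ to $\lambda e-\xi$ replaces $\tau,s,t$ by $\lambda-\tau,\lambda-s,\lambda-t$ and all $y_i$ by $-y_i$, so the trilinear term changes sign. Passing from $M_\xi$ to $\lambda I-M_\xi$ negates all off-diagonal entries and changes the sign of the corresponding term. Hence
$$p(\lambda e-\xi)=\det(\lambda I-M_\xi),$$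
all of whose roots are real. As $p(e)=1$, $p$ is hyperbolic with respect to $e$. For the unit vectors $u=e_s$ and $v=e_t$ the matrices are $\mathrm{diag}(0,1,0)$ and $\mathrm{diag}(0,0,1)$, so $u,v\in\Lambda_+(p,e)$. Further $D_up=\tau t-|y_2|^2$, $D_vp=\tau s-|y_1|^2$, $D^2_{uv}p=\tau$, and
$$W_{p,u,v}=(\tau t-|y_2|^2)(\tau s-|y_1|^2)-\tau p=|y_1|^2|y_2|^2-2\tau\langle B(y_1,y_2),y_3\rangle+\tau^2|y_3|^2.\tag{6}$$
As Lemma 4 predicts, this factors on $\tau=0$.

**Step 2: the choice of $B$.** We want $|y_1|^2|y_2|^2-|B(y_1,y_2)|^2$ to be a biquadratic form that is non-negative without being an obvious sum of squares. For $m=(m_{ij})\in\mathbb R^{3\times3}=\mathbb R^9$ let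
$$Q(m)=m_{33}^2+m_{22}^2+m_{21}^2+m_{11}^2+(m_{13}-m_{32})^2+m_{21}m_{13}=m^TNm$$
with $N$ symmetric. This $Q$ is not non-negative on $\mathbb R^9$: for $m_{21}=-1$, $m_{13}=m_{32}=2$ and all other entries $0$, it is $1+0-2=-1$. On matrices of rank one it is non-negative, as we now show.

*(i) An upper bound.* From $(m_{13}-m_{32})^2\le2m_{13}^2+2m_{32}^2$ and $m_{21}m_{13}\le\frac12m_{21}^2+\frac12m_{13}^2$,
$$Q(m)\le m_{33}^2+m_{22}^2+m_{11}^2+\tfrac32m_{21}^2+\tfrac52m_{13}^2+2m_{32}^2\le\tfrac52|m|^2 .$$
So $I-\frac25N$ is positive semidefinite. Let $R=(I-\frac25N)^{1/2}$.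

*(ii) $Q(a\otimes b)\ge0$ for $a,b\in\mathbb R^3$, where $(a\otimes b)_{ij}=a_ib_j$.* By continuity we may assume $a_1\neq0$, $b_3\ne0$, and since $Q(a\otimes b)$ is homogeneous of degree $2$ in $a$ and in $b$, we may take $a=(1,\alpha,\sigma)$, $b=(\gamma,\rho,1)$. Then $m_{33}=\sigma$, $m_{22}=\alpha\rho$, $m_{21}=\alpha\gamma$, $m_{11}=\gamma$, $m_{13}=1$, $m_{32}=\sigma\rho$, and
$$Q=\alpha^2\rho^2+\big[\sigma^2+(1-\sigma\rho)^2\big]+\big[(1+\alpha^2)\gamma^2+\alpha\gamma\big]\ge\alpha^2\rho^2+\frac1{1+\rho^2}-\frac{\alpha^2}{4(1+\alpha^2)} .$$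
Here the first bracket is bounded by Cauchy–Schwarz: $1=(1-\sigma\rho)\cdot1+\sigma\cdot\rho$ implies $1\le[(1-\sigma\rho)^2+\sigma^2](1+\rho^2)$. The second is minimized over $\gamma$. If $\rho^2\ge\frac14$, the right side is at least $\frac{\alpha^2}4-\frac{\alpha^2}{4(1+\alpha^2)}\ge0$. If $\rho^2<\frac14$, it is at least $\frac45-\frac14>0$.

Set $B(a,b)=R(a\otimes b)\in\mathbb R^9$. Since $|a\otimes b|=|a||b|$,
$$|B(a,b)|^2=(a\otimes b)^T\big(I-\tfrac25N\big)(a\otimes b)=|a|^2|b|^2-\tfrac25Q(a\otimes b)\le|a|^2|b|^2,$$
so Step 1 applies to this $B$.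

**Step 3: the choice of the linear map.** The aim is to complete the square in (6). Put $\tau=w-y$, $s=t=0$, $y_1=(y,z,w)$, $y_2=(x,y,w)$, and
$$m=y_1\otimes y_2=\begin{pmatrix}xy&y^2&yw\\zx&yz&zw\\wx&wy&w^2\end{pmatrix},\qquad\hat m=\begin{pmatrix}xy&w^2&w^2\\zx&yz&yz\\xy&w^2&w^2\end{pmatrix}.$$
These agree when $w=y$, and entry by entry
$$m-\hat m=\begin{pmatrix}0&y^2-w^2&yw-w^2\\0&0&zw-yz\\wx-xy&wy-w^2&0\end{pmatrix}=\tau\,\ell,\qquad\ell=\begin{pmatrix}0&-(y+w)&-w\\0&0&z\\x&-w&0\end{pmatrix}.$$
Put $y_3=R\ell$. All components of the map are linear forms in $(w,x,y,z)$, and $\tau y_3=R(m-\hat m)$. So (6) shows that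
$$g=|m|^2-2\langle Rm,R(m-\hat m)\rangle+|R(m-\hat m)|^2=|m|^2-|Rm|^2+|R\hat m|^2=\tfrac25Q(m)+|\hat m|^2-\tfrac25Q(\hat m)$$
is a hyperwron. In the middle we used $|Rm-R(m-\hat m)|^2=|R\hat m|^2$. Note that $|R\hat m|^2$ is a sum of squares; if $Q$ had been non-negative on all of $\mathbb R^9$, then $Q(m)$ and hence $g$ would have been a sum of squares too. We compute:

- $Q(m)=w^4+x^2y^2+y^2z^2+z^2x^2+wxyz$, since $m_{13}=m_{32}=wy$ and $m_{21}m_{13}=zx\cdot yw$;
- $Q(\hat m)=w^4+x^2y^2+y^2z^2+z^2x^2+w^2xz$, since $\hat m_{13}=\hat m_{32}=w^2$ and $\hat m_{21}\hat m_{13}=zx\cdot w^2$;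
- $|\hat m|^2=4w^4+2x^2y^2+2y^2z^2+z^2x^2$.

Therefore
$$g=4w^4+2x^2y^2+2y^2z^2+z^2x^2+\tfrac25\,(wxyz-w^2xz).\tag{7}$$
As a check against Lemma 4, on $w=y$ the last bracket vanishes and $g=(2y^2+z^2)(2y^2+x^2)=|y_1|^2|y_2|^2$.

**Step 4: remove the monomial $w^2xz$ by averaging.** Average $g$ over the $8$ sign changes of $(w,x,y,z)$ with product $+1$. Each term is a hyperwron by Fact 1, so the average is a sum of hyperwrons. Squares of monomials and $wxyz$ are invariant, while $w^2xz$ changes sign under $(x,y)\mapsto(-x,-y)$ and averages to $0$. We obtain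
$$4w^4+2x^2y^2+2y^2z^2+z^2x^2+\tfrac25wxyz .$$
Now substitute $w\mapsto2^{-1/4}w$, $x\mapsto2^{1/4}x$, $y\mapsto2^{-1/4}y$, $z\mapsto2^{1/4}z$. This multiplies $w^4$ by $\frac12$, $x^2y^2$ and $y^2z^2$ by $1$, $z^2x^2$ by $2$, and $wxyz$ by $1$. The result is
$$2(w^4+x^2y^2+y^2z^2+z^2x^2)+\tfrac25wxyz=2f_{-1/20} .$$
So $f_{-1/20}$ is a sum of hyperwrons, and with $w\mapsto-w$ so is $f_{1/20}$.

**Step 5: the threshold.** Let $\mathcal C=\{c\in[-1,1]:f_c\text{ is a sum of hyperwrons}\}$. It is convex, because $f_c$ is affine in $c$ and sums of hyperwrons form a convex cone. It is symmetric about $0$, by $w\mapsto-w$. By Step 4 it contains $\pm\frac1{20}$, hence $[-\frac1{20},\frac1{20}]$. By Theorem 3 it contains no $c$ close to $1$, since $f_c\to f_1$ as $c\to1$. So $\mathcal C$ is an interval with endpoints $\pm c^*$, where $\frac1{20}\le c^*<1$, which is the first assertion. Finally, $f_{1/20}$ is a sum of hyperwrons by Step 4, not a hyperwron by Corollary 6, and not a sum of squares by Lemma 3. $\blacksquare$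

**Remark (the form in (7)).** The form $g$ illustrates the known fact that motivated our guess: it is a hyperwron and a sum of non-negative circuit polynomials, but not a sum of squares. For the second property, write
$$g=\tfrac15(w^2-xz)^2+\Big(\tfrac{19}5w^4+2x^2y^2+2y^2z^2+\tfrac45z^2x^2+\tfrac25wxyz\Big).$$
The first term is a circuit polynomial, with $w^2xz$ at the midpoint of $w^4$ and $x^2z^2$. The second is a circuit polynomial that is at least $\frac45\cdot4|wxyz|-\frac25|wxyz|\ge0$ by AM–GM. For the third property: if $g$ were a sum of squares, so would be its average, hence $f_{-1/20}$, against Lemma 3.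

**Remark (what is not determined here).** The argument does not give the exact value of $c^*$, nor whether $f_{c^*}$ itself is a sum of hyperwrons, nor the exact set of pairs $(m,2y)$ with $2y\ge6$ for which some sum of non-negative circuit polynomials fails to be a sum of hyperwrons. The question as posed, over all $m$ and $y$, is answered in the negative by Theorem 1.
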